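# Hartke $\mathbb{Z}_p$-magic graphs: which orders occur, and with how few edges

## Labeling the edges of $K_4$ modulo $3$ and modulo $5$

Take the complete graph $K_4$. Its six edges split into three perfect matchings. Put a label $a$ on both edges of the first matching, $b$ on both edges of the second, and $c$ on both edges of the third. Each vertex meets each matching exactly once, so the labels around every vertex add up to $a+b+c$.

Work modulo $3$ and insist that all labels are nonzero, so they are $1$ or $2$. Since $1+1+1\equiv 0$, $1+1+2\equiv 1$ and $1+2+2\equiv 2$, every target $t\in\mathbb{Z}_3$ can be reached as a common vertex sum. Modulo $5$ we can do the same: for $t=0$ use $1+1+3$, and for $t\ne 0$ use $a=b=c=2t$, because $3\cdot 2t=6t=t$.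

Not every graph allows this. On a triangle with edge labels $x,y,z$, the conditions $x+y=y+z=z+x=t$ force $x=y=z$ and $2x=t$; for $t=0$ and $p$ odd this gives $x=0$, which is forbidden.

Is there a mechanical certificate that such labelings exist for all $t$ at once? For a prime $p$, attach a variable $x_e$ to each edge. By Fermat's little theorem, the expression $1-(t-\sum_{e\ni v}x_e)^{p-1}$ over $\mathbb{Z}_p$ equals $1$ if the labels at $v$ sum to $t$, and equals $0$ otherwise. The product over all vertices is therefore nonzero exactly at the labelings with all sums equal to $t$. To see that a polynomial is nonzero somewhere on the grid of nonzero labels, it is enough, by the Combinatorial Nullstellensatz, to find one monomial of top degree with all exponents at most $p-2$.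

For $K_4$ and $p=3$ this certificate cannot exist: the top degree is $2\cdot 4=8$, while a monomial in six variables with exponents at most $1$ has degree at most $6$. The labelings exist, and the method does not see them. For $p=5$ the top degree is $4\cdot 4=16$, and six variables with exponents at most $3$ reach degree $18$, so there is room. Whether some coefficient is nonzero is a different matter; we shall compute one below and find that it is. The question for the lecture is: on how many vertices does the certificate exist, and how many edges does it cost?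

## The Hartke polynomial and the Combinatorial Nullstellensatz

Throughout, $p\ge 3$ is prime, $q:=p-1$ (an even number), graphs are finite and simple, and $S_v:=\sum_{e\ni v}x_e$.

**Definition (Hartke polynomial).** For $t\in\mathbb{Z}_p$, the $t$-sum Hartke polynomial of $G=(V,E)$ is
$$f_{G,t}=\prod_{v\in V}\left[1-(t-S_v)^{p-1}\right]\in\mathbb{Z}_p[x_e:e\in E].$$

**Definition (Hartke $\mathbb{Z}_p$-magic).** The graph $G$ is Hartke $\mathbb{Z}_p$-magic, or just *Hartke*, if $f_{G,t}$ contains with nonzero coefficient a monomial of degree $(p-1)|V|$ in which every variable has exponent at most $p-2$.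

This does not depend on $t$. Indeed the degree-$q$ part of the factor at $v$ is $-(-S_v)^q=-S_v^q$, because $q$ is even, and no factor has degree above $q$. So the degree-$q|V|$ part of $f_{G,t}$ is $(-1)^{|V|}\prod_v S_v^q$, with no $t$ in it.

The textbook fact behind the definition is the **Combinatorial Nullstellensatz**: if $f\in F[x_1,\dots,x_k]$ has degree $d_1+\dots+d_k$, the coefficient of $x_1^{d_1}\cdots x_k^{d_k}$ is nonzero, and $S_i\subset F$ are sets with $|S_i|>d_i$, then $f$ is nonzero at some point of $S_1\times\dots\times S_k$. Apply it with $S_e=\mathbb{Z}_p\setminus\{0\}$, a set of size $p-1>p-2$. A Hartke graph has, for every $t$, a labeling $h:E\to\mathbb{Z}_p\setminus\{0\}$ at which $f_{G,t}\neq 0$, that is, with $\sum_{e\ni v}h(e)=t$ for all $v$. The example of $K_4$ with $p=3$ shows that the converse is false.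

The following statement is posed as a conjecture in Parikshit Chalise, Richard M. Low, "Application of the Combinatorial Nullstellensatz to magic-type graph labelings", arXiv:2607.20724 (2026): for every prime $p\ge 3$ and every integer $n\ge 6$ there is a connected simple Hartke $\mathbb{Z}_p$-magic graph of order $n$. We shall prove it, and more.

**Theorem A.** For every prime $p\ge 3$ and every $n\ge 6$ there is a connected simple Hartke $\mathbb{Z}_p$-magic graph of order $n$. For $p\ge 5$ this holds for every $n\ge 4$.

**Theorem B.** A Hartke $\mathbb{Z}_p$-magic simple graph of order $n\ge 1$ exists if and only if $p=3$, $n\ge 6$, or $p\ge 5$, $n\ge 4$. In these cases let $e_p(n)$ be the minimum number of edges of such a graph. Then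
$$e_p(n)=n+\left\lceil\frac{n}{p-2}\right\rceil,$$
with the single family of exceptions $n=4$, $p\ge 7$, where $e_p(4)=6$ (one more than the formula). The minimum is attained by a connected graph. Consequently a connected Hartke $\mathbb{Z}_p$-magic graph with $n$ vertices and $m$ edges exists if and only if ($p=3$, $n\ge 6$ or $p\ge 5$, $n\ge 4$) and $e_p(n)\le m\le\binom n2$.

Two facts due to Low–Roberts are in the background: a Hartke graph satisfies $|E|\ge\frac{p-1}{p-2}|V|$, and adding simple edges preserves the Hartke property. Both will drop out of the next section. In these terms, Theorem B says that the edge bound, rounded up to an integer, is sharp for every admissible pair $(p,n)$ except $n=4$, $p\ge 7$.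

## One integer $N_G(m)$ per monomial

The aim of this section is to replace a coefficient of a polynomial in the edge variables by a coefficient of a polynomial in vertex variables, which is far easier to handle.

**Notation.** $[M]F$ is the coefficient of the monomial $M$ in $F$. If $M$ involves only some of the variables, $[M]F$ is a polynomial in the others. For instance $[w^1](x+w)^2=2x$.

**Definition (admissible exponents).** A function $m:E\to\{0,1,\dots,p-2\}$ with $\sum_e m_e=q|V|$ is called admissible. For such $m$ put
$$N_G(m)=\Big[\prod_{v\in V}y_v^{\,q}\Big]\prod_{e=uv\in E}(y_u+y_v)^{m_e}\in\mathbb{Z}. \tag{1}$$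

Expanding (1) means choosing, for each of $m_e$ copies of each edge $e$, one of its two ends. So $N_G(m)$ counts the orientations, with all outdegrees equal to $q$, of the multigraph in which $e$ is replaced by $m_e$ labeled parallel edges. In particular $N_G(m)\ge 0$.

**Lemma 1.** $G$ is Hartke if and only if $p\nmid N_G(m)$ for some admissible $m$.

*Proof.* The monomials in question are exactly $\prod_e x_e^{m_e}$ with $m$ admissible, and the relevant part of $f_{G,t}$ is $(-1)^{|V|}\prod_v S_v^q$. Over the integers, expand each $S_v^q$ by the multinomial theorem: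
$$S_v^q=\sum\frac{q!}{\prod_{e\ni v}a_{v,e}!}\prod_{e\ni v}x_e^{a_{v,e}},\qquad\text{summed over } a_{v,e}\ge 0\text{ with }\sum_{e\ni v}a_{v,e}=q .$$
In the product over all $v$, the variable $x_e$ with $e=uv$ gets exponent $a_{u,e}+a_{v,e}$. Hence
$$\Big[\prod_e x_e^{m_e}\Big]\prod_v S_v^q=\sum_a\prod_v\frac{q!}{\prod_{e\ni v}a_{v,e}!},$$
where $a$ runs over nonnegative integers with $a_{u,e}+a_{v,e}=m_e$ for each $e=uv$ and $\sum_{e\ni v}a_{v,e}=q$ for each $v$. Each edge $e=uv$ contributes $\frac1{a_{u,e}!\,a_{v,e}!}=\frac{1}{m_e!}\binom{m_e}{a_{u,e}}$, so the sum equals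
$$\frac{(q!)^{|V|}}{\prod_e m_e!}\sum_a\prod_{e=uv}\binom{m_e}{a_{u,e}}=\frac{(q!)^{|V|}}{\prod_e m_e!}\,N_G(m).$$
The last equality is the binomial expansion of (1), where $a_{v,e}$ records how often $y_v$ is taken from $e$. Since $q<p$ and $m_e<p$, all the factorials are prime to $p$. So the coefficient is nonzero modulo $p$ exactly when $p\nmid N_G(m)$. $\square$

Three consequences are immediate.

First, adding an edge $e$ with $m_e=0$ does not change $N$, so adding edges preserves the Hartke property.

Second, an admissible $m$ requires $q|V|\le (p-2)|E|$, that is, $|E|\ge|V|+\frac{|V|}{p-2}$. As $|E|-|V|$ is an integer,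
$$|E|-|V|\ \ge\ \left\lceil\frac{|V|}{p-2}\right\rceil . \tag{2}$$
We call $|E|-|V|$ the *excess* of $G$.

Third, in a Hartke graph every vertex has degree at least $2$: a vertex on at most one edge can collect at most $p-2<q$ copies of its variable. So one cannot enlarge a Hartke graph by hanging on a pendant vertex.

We also fix a habit. The variable $y_w$ occurs only in the factors of edges at $w$. We may therefore extract $[y_w^q]$ from those factors first, and then continue with the other vertices. This is called *eliminating* $w$. We often write the name of a vertex for its variable.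

**Example ($K_4$, $p=5$).** Here $q=4$. Take multiplicity $3$ on all edges except $m_{34}=1$; the total is $16=4q$. Write $x=y_1$, $y=y_2$. The factor $(y_3+y_4)^1$ supplies either one $y_3$ or one $y_4$. With
$$A=[t^4](x+t)^3(y+t)^3=3x^2+9xy+3y^2,\qquad B=[t^3](x+t)^3(y+t)^3=x^3+9x^2y+9xy^2+y^3,$$
one of the vertices $3,4$ contributes $B$ and the other $A$. So $N=[x^4y^4](x+y)^3\cdot 2AB$, where
$$AB=3x^5+36x^4y+111x^3y^2+111x^2y^3+36xy^4+3y^5.$$
Hence $N=2(36+3\cdot111+3\cdot111+36)=2\cdot 738=1476\equiv 1\pmod 5$, and $K_4$ is Hartke $\mathbb{Z}_5$-magic.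

## Counting orientations for $p=3$: $K_5$ fails, the octahedron works

For $p=3$ we have $q=2$ and $m_e\in\{0,1\}$. So $m$ selects $2|V|$ edges, and $N_G(m)$ counts orientations of the selected subgraph with all outdegrees $2$. By (2), $|E|\ge 2|V|$; since $\binom n2<2n$ for $n<5$, the first order to try is $n=5$, where only $K_5$ has enough edges, namely $10$.

The obvious hope is that a positive count suffices: $K_5$ certainly has orientations with all outdegrees $2$. But $N$ must be nonzero modulo $3$, and here is where positivity is not enough. There are $\binom42=6$ choices for the out-neighborhood of vertex $1$, and by symmetry each leaves the same number $k$ of orientations. So $N=6k\equiv 0\pmod 3$. One can check $k=4$ directly. Let $1$ beat $2,3$ and lose to $4,5$. Inside $\{2,3,4,5\}$ the outdegrees must then be $2,2,1,1$. If $2\to3$, then $3\to4$ and $3\to 5$, and $2$ beats exactly one of $4,5$: either $2\to4$, $5\to2$, $4\to5$, or $2\to5$, $4\to2$, $5\to4$. The case $3\to 2$ is symmetric. Thus $N=24$, and $K_5$ is not Hartke $\mathbb{Z}_3$-magic.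

**Proposition 2.** The octahedron $K_{2,2,2}$ is Hartke $\mathbb{Z}_3$-magic.

*Proof.* It has $6$ vertices and $12=2\cdot6$ edges, so we take all $m_e=1$, and $N$ counts orientations with all outdegrees $2$. Let $a,a'$ be opposite vertices, both adjacent to all vertices of the equatorial $4$-cycle $Z$. Let $A,A'\subset V(Z)$ be the out-neighborhoods of $a,a'$; so $|A|=|A'|=2$. The choice of $A,A'$ fixes all edges outside $Z$. A vertex $v\in Z$ sends $[v\notin A]+[v\notin A']$ edges to $\{a,a'\}$ (here $[\,\cdot\,]$ is $1$ if the statement holds and $0$ if not), so inside $Z$ it needs outdegree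
$$d(v)=[v\in A]+[v\in A'].$$
We count orientations of $Z$ with these outdegrees, according to $|A\cap A'|$.

If $A'=V(Z)\setminus A$ ($6$ pairs), then $d\equiv 1$, and $Z$ must be one of the two directed cycles. The contribution is $12$.

If $A'=A$ ($6$ pairs), then $d=2$ on $A$ and $d=0$ off $A$. Two adjacent vertices cannot both have $d=2$, since both would need their common edge. So $A$ must be one of the two opposite pairs of $Z$, and then the orientation is forced: every edge points out of $A$. The contribution is $2$.

If $|A\cap A'|=1$ there are $6\cdot 2\cdot 2=24$ pairs. One vertex $s$ has $d=2$, one vertex $z$ has $d=0$, and the other two have $d=1$. Both edges at $s$ point out, and both edges at $z$ point in. If $s,z$ are opposite, this fixes all four edges, and the middle vertices have outdegree $1$ as required. If $s,z$ are adjacent, with cyclic order $s,z,b,c$, then $s\to z$, $s\to c$, $b\to z$ are fixed. The vertex $c$ still needs an out-edge, so $c\to b$, and then $b$ has outdegree $1$. In both cases there is exactly one orientation. The contribution is $24$.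

Altogether $N=12+2+24=38\equiv 2\not\equiv 0\pmod 3$. By Lemma 1 the octahedron is Hartke. $\square$

## Growing a Hartke graph by ears

We now look for an operation that adds vertices and keeps $N\not\equiv0$. Pendant vertices are excluded, so we attach a path at both ends. The new path should satisfy its own demand, $q$ for each new vertex, and give nothing to the old vertices; then $N$ changes only by a constant factor. With $\ell$ new vertices this means total multiplicity $\ell q$ on $\ell+1$ edges: give $\ell$ of the edges the maximum $q-1$, and the remaining $\ell$ units to one edge. That is allowed if $\ell\le q-1=p-2$.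

**Lemma 3 (ears).** Let $G$ be Hartke, $u\ne v$ vertices of $G$, and $1\le\ell\le p-2$. Let $G'$ arise from $G$ by adding a path $u\,w_1w_2\cdots w_\ell\,v$ with $\ell$ new vertices and $\ell+1$ new edges $e_0,\dots,e_\ell$ (in order). Then $G'$ is Hartke. It is simple, and it is connected if $G$ is.

*Proof.* Take $m$ admissible for $G$ with $p\nmid N_G(m)$. Extend it by $m_{e_0}=\ell$ and $m_{e_1}=\dots=m_{e_\ell}=q-1$. All values are at most $p-2$ and the new ones sum to $\ell+\ell(q-1)=\ell q$, so the extension is admissible for $G'$.

The variables $w_1,\dots,w_\ell$ occur only in the factors of the new edges. The product of those factors is homogeneous of degree $\ell q$, so its coefficient at $\prod_i w_i^q$ is a constant $C$, and $N_{G'}(m)=C\,N_G(m)$.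

It remains to find $C$. The terms that count take neither $y_u$ nor $y_v$. So $e_0$ supplies $w_1$ exactly $\ell$ times, in one way. We claim that $w_j$ is taken $\ell-j+1$ times from $e_{j-1}$ for $j=1,\dots,\ell$; this holds for $j=1$. If it holds for $j$, then $w_j$ is taken $q-(\ell-j+1)$ times from $e_j$, a nonnegative number as $\ell\le q-1$. The remaining
$$(q-1)-\big(q-(\ell-j+1)\big)=\ell-j$$
choices from $e_j$ go to the next vertex, in $\binom{q-1}{\ell-j}$ ways. For $j<\ell$ this is the claim for $j+1$. For $j=\ell$ the number left for $v$ is $0$, as it must be. Thus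
$$C=\prod_{j=1}^{\ell}\binom{q-1}{\ell-j}=\prod_{i=0}^{\ell-1}\binom{p-2}{i}.$$
Here $0\le i\le p-3$, so each factor divides $(p-2)!$ and is prime to $p$. Hence $p\nmid N_{G'}(m)$.

Finally, $G'$ is simple: every new edge has a new end, and for $\ell=1$ the two new edges differ because $u\neq v$. Connectedness is clear. $\square$

With $\ell=1$: for every $p\ge3$, *a new vertex joined to two distinct old vertices preserves the Hartke property*. Together with the octahedron, this gives Theorem A for $p=3$. For $p\ge5$ we need one connected Hartke graph of order $4$, for each $p$ separately. The expansion that worked for $p=5$ produces growing sums of products of binomials, so we need to make the calculation collapse modulo $p$.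

## Eliminating a vertex of degree two modulo $p$

Look at $[t^q](x+t)^a(y+t)^b$, which is what remains after eliminating a vertex on two edges. For $p=7$, $a=b=5$ it is
$$[t^6](x+t)^5(y+t)^5=5x^4+50x^3y+100x^2y^2+50xy^3+5y^4 .$$
Modulo $7$ the coefficients are $5,1,2,1,5$, that is, $5$ times $(1,3,6,3,1)\equiv(1,-4,6,-4,1)$. So the polynomial is $5(x-y)^4$ modulo $7$. This is a general fact.

**Lemma 4.** Let $0\le a,b\le q$ and $a+b\ge q$. In $\mathbb{F}_p[x,y]$,
$$[t^q]\,(x+t)^a(y+t)^b=\binom{a}{q-b}(x-y)^{a+b-q}. \tag{3}$$

*Proof.* Let $F$ be the left side. It is homogeneous of degree $s=a+b-q\le q<p$.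

**Step 1: $F$ is killed by $\partial_x+\partial_y$.** The function $(x+t)^a(y+t)^b$ depends on $x+t$ and $y+t$ only, so $\partial_x+\partial_y$ acts on it as $\partial_t$. Therefore
$$(\partial_x+\partial_y)F=[t^q]\,\partial_t\big((x+t)^a(y+t)^b\big)=(q+1)\,[t^{q+1}](x+t)^a(y+t)^b=0,$$
because $q+1=p$.

**Step 2: this determines $F$ up to a constant.** Write $F=\sum_{i=0}^s f_ix^iy^{s-i}$. The coefficient of $x^iy^{s-1-i}$ in $(\partial_x+\partial_y)F$ is
$$(i+1)f_{i+1}+(s-i)f_i=0\qquad(0\le i<s).$$
Here $1\le s-i\le s<p$, so $s-i$ is invertible and $f_i$ is determined by $f_{i+1}$. Hence $F$ is determined by $f_s$. The polynomial $(x-y)^s$ is also homogeneous of degree $s$ and killed by $\partial_x+\partial_y$, with leading coefficient $1$. So $F=f_s(x-y)^s$.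

**Step 3: the constant.** To read off $f_s$, set $y=0$:
$$f_s=[x^st^q](x+t)^at^b=[x^st^{q-b}](x+t)^a=\binom as=\binom a{q-b},$$
since $s+(q-b)=a$. $\square$

We use two congruences for binomials. For $0\le k\le p-1$, $\binom{p-1}{k}=\prod_{i=1}^k\frac{p-i}{i}\equiv(-1)^k$. And $\binom{p-2}{2}=\frac{(p-2)(p-3)}2\equiv 3$.

## $K_4$ for every $p\ge5$

For $p\ge7$ the bound (2) allows a graph of order $4$ with only $5$ edges, so the economical first try is $K_4$ minus an edge. Let $x,y$ be its vertices of degree $3$. For $p=7$ put multiplicity $4$ on $xy$ and $5$ on the other four edges; the sum is $24=4q$. By the computation above, each degree-$2$ vertex contributes $5(x-y)^4$, so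
$$N\equiv 25\,[x^6y^6](x+y)^4(x-y)^8=25\,[x^6y^6](x^2-y^2)^4(x-y)^4=25(-4\cdot1+6\cdot6-4\cdot1)=25\cdot 28\equiv0\pmod 7 .$$
The integer $N$ is positive, but it is divisible by $7$. This is no bad luck with the multiplicities: below we show that for $p\ge7$ every admissible choice on this graph gives $0$. So we use the sixth edge, and put just one unit on it. That breaks the cancellation and costs only a sum of two terms.

**Proposition 5.** For $p\ge5$, $K_4$ is Hartke.

*Proof.* On vertices $1,2,3,4$ let $m_{12}=m_{13}=m_{23}=m_{14}=q-1$, $m_{24}=3$, $m_{34}=1$. The sum is $4(q-1)+4=4q$, and all values are at most $p-2$ since $p\ge5$. Write $x=y_1$, $y=y_2$ and work modulo $p$.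

**Step 1: reduce to two variables.** The factor $(y_3+y_4)^1$ gives either $y_3$ or $y_4$. A vertex that gets its variable once from this factor needs $q-1$ further copies from its other two edges; a vertex that does not needs $q$. So, with
$$A_3=[t^q]P_3,\quad B_3=[t^{q-1}]P_3,\quad A_4=[t^q]P_4,\quad B_4=[t^{q-1}]P_4,$$
$$P_3=(x+t)^{q-1}(y+t)^{q-1},\qquad P_4=(x+t)^{q-1}(y+t)^3,$$
we have
$$N\equiv[x^qy^q]\,(x+y)^{q-1}\,(B_3A_4+A_3B_4). \tag{4}$$

**Step 2: compute the four pieces.** Lemma 4 gives $A_3$ and $A_4$ directly. For the $B$'s, note that $[t^q](x+t)P=x[t^q]P+[t^{q-1}]P$, so $[t^{q-1}]P=[t^q](x+t)P-x[t^q]P$, and Lemma 4 applies to $(x+t)P$ with $a=q$. We get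
$$\begin{aligned}
A_3&=\tbinom{q-1}{1}(x-y)^{q-2}=-2(x-y)^{q-2},\\
B_3&=\tbinom{q}{1}(x-y)^{q-1}-xA_3=(x-y)^{q-2}\big(-(x-y)+2x\big)=(x-y)^{q-2}(x+y),\\
A_4&=\tbinom{q-1}{q-3}(x-y)^2=\tbinom{p-2}{2}(x-y)^2=3(x-y)^2,\\
B_4&=\tbinom{q}{q-3}(x-y)^3-xA_4=\tbinom{p-1}{3}(x-y)^3-xA_4=(x-y)^2\big(-(x-y)-3x\big)=(x-y)^2(y-4x).
\end{aligned}$$

**Step 3: combine.** We find
$$B_3A_4+A_3B_4=(x-y)^q\big(3(x+y)-2(y-4x)\big)=(x-y)^q(11x+y)=(x-y)^q\big(6(x+y)+5(x-y)\big).$$
The last rewriting separates a symmetric part from an antisymmetric one. By (4),
$$N\equiv 6\,[x^qy^q]\,(x^2-y^2)^q+5\,[x^qy^q]\,(x+y)^{q-1}(x-y)^{q+1}.$$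
The first coefficient is $(-1)^{q/2}\binom{q}{q/2}\equiv(-1)^{q/2}(-1)^{q/2}=1$. The second polynomial changes sign when $x$ and $y$ are exchanged, because $q+1$ is odd; so its coefficient at the symmetric monomial $x^qy^q$ equals its own negative, and is $0$. Hence $N\equiv 6$, which is nonzero modulo $p$ for every $p\ge5$. $\square$

For $p=5$ this agrees with the hand computation: $1476\equiv1\equiv 6\pmod 5$.

**Proof of Theorem A.** Start from the octahedron if $p=3$ (order $6$), or from $K_4$ if $p\ge5$ (order $4$). Both are connected. Repeatedly add a new vertex joined to two distinct old vertices; by Lemma 3 with $\ell=1\le p-2$, each graph obtained is connected, simple and Hartke. This reaches every order $n\ge6$, respectively $n\ge4$. $\square$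

## Orders that do not occur, and $K_4$ minus an edge

We turn to Theorem B, starting with its negative half. None of the arguments here assumes connectedness.

**Proposition 6.** (a) If $p\ge5$ and $1\le n\le3$, or if $p=3$ and $1\le n\le5$, there is no Hartke graph of order $n$. (b) If $p\ge7$, no graph of order $4$ with at most $5$ edges is Hartke.

*Proof of (a).* For $p\ge5$, $n\le3$: by (2), $|E|>n$, while $|E|\le\binom n2\le n$. For $p=3$, $n\le4$: by (2), $|E|\ge2n>\binom n2$. For $p=3$, $n=5$: by (2), $|E|\ge10$, so $G=K_5$; an admissible $m$ has values in $\{0,1\}$ and sum $10$, so all $m_e=1$, and we saw that $N=6k$ is divisible by $3$.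

*Proof of (b).* By (2), $|E|\ge5$, and the only graph with $4$ vertices and $5$ edges is $K_4$ minus an edge. Let $x,y$ be its vertices of degree $3$ and $u,v$ those of degree $2$. Let $m$ be admissible, with $c=m_{xy}$, $a=m_{xu}$, $b=m_{yu}$, $d=m_{xv}$, $e=m_{yv}$.

**Step 1: reduce to one coefficient.** If $a+b<q$, then $y_u^q$ cannot occur and $N=0$; likewise if $d+e<q$. Otherwise, eliminating $u$ and $v$ by Lemma 4 gives constants times $(x-y)^{a+b-q}$ and $(x-y)^{d+e-q}$. Since $a+b+c+d+e=4q$, the exponents add up to $2q-c$, so
$$N\equiv\text{const}\cdot\kappa,\qquad\kappa=[x^qy^q](x+y)^c(x-y)^{2q-c}\in\mathbb{F}_p .$$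
Moreover $c\le q-1$, and $c=4q-(a+b+d+e)\ge4q-4(q-1)=4$. We show $\kappa=0$.

**Step 2: read $\kappa$ from a power sum.** Set $x=t$, $y=1$ and $\varphi(t)=(t+1)^c(t-1)^{2q-c}\in\mathbb{F}_p[t]$. This is monic of degree $2q$ with $[t^q]\varphi=\kappa$. Recall that
$$\sum_{t\in\mathbb{F}_p}t^i=\begin{cases}-1&\text{if } i \text{ is a positive multiple of } q,\\ 0&\text{otherwise.}\end{cases}$$
Indeed, for $i=0$ the sum is $p=0$. If $i>0$ and $q\mid i$, it is $p-1=-1$. If $q\nmid i$, choose a generator $g$ of $\mathbb{F}_p^*$; then $g^i\ne1$, and substituting $gt$ for $t$ shows that the sum equals $g^i$ times itself, so it is $0$. Among the exponents $0,\dots,2q$ of $\varphi$ only $q$ and $2q$ matter, so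
$$\sum_{t\in\mathbb{F}_p}\varphi(t)=-(\kappa+1).$$

**Step 3: evaluate the same sum directly.** Since $c>0$ and $2q-c>0$, $\varphi(\pm1)=0$. For $t\ne\pm1$ we have $(t-1)^{2q}=1$, so $\varphi(t)=\big(\frac{t+1}{t-1}\big)^c$. The map $t\mapsto\frac{t+1}{t-1}=1+\frac{2}{t-1}$ is a bijection from $\mathbb{F}_p\setminus\{1\}$ to itself and sends $-1$ to $0$, so it is a bijection $\mathbb{F}_p\setminus\{\pm1\}\to\mathbb{F}_p\setminus\{0,1\}$. Hence
$$\sum_t\varphi(t)=\sum_{s\ne0,1}s^c=\sum_{s\ne0}s^c-1=-1,$$
because $4\le c\le q-1$ gives $q\nmid c$.

Comparing, $\kappa+1=1$, so $\kappa=0$ and $N\equiv0$ for every admissible $m$. $\square$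

With Proposition 5, part (b) gives $e_p(4)=6$ for $p\ge7$. The formula $n+\lceil n/(p-2)\rceil$ would give $5$.

## Paths and odd cycles as single powers

For the positive half of Theorem B we need graphs whose excess equals the bound in (2). When $n\le p-2$, this means excess $1$: the graph is barely more than a cycle and consists of long paths and cycles. So we iterate Lemma 4 along a path. The ear of Lemma 3 is the situation where the path gives nothing to its ends; now it is to give $r$ units.

**Lemma 7 (paths).** Let $\ell\ge0$ and $0\le r\le q-1-\ell$. For a path $x\,w_1\cdots w_\ell\,y$ give the first edge multiplicity $r+\ell$ and the other $\ell$ edges multiplicity $q-1$ (all at most $p-2$). Then over $\mathbb{F}_p$,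
$$\Big[\prod_i w_i^q\Big]\prod_{\text{edges }zz'}(z+z')^{m_{zz'}}=c\,\big(x+(-1)^\ell y\big)^r,\qquad c\ne0. \tag{5}$$

*Proof.* Put $w_{\ell+1}=y$. We claim that eliminating $w_1,\dots,w_j$ from the product over the first $j+1$ edges gives
$$c_j\,(x+\varepsilon w_{j+1})^{A},\qquad \varepsilon=(-1)^j,\quad A=r+\ell-j,\quad c_j\ne0 .$$
For $j=0$ this is the first edge factor, with $c_0=1$; for $j=\ell$ it is (5). Suppose it holds for some $j<\ell$. Write $w=w_{j+1}$ and $z=w_{j+2}$; the next edge factor is $(z+w)^{q-1}$. We have $1\le A\le q-1$, so $A+(q-1)\ge q$, and Lemma 4 applies with $\varepsilon x$ and $z$ in place of $x$ and $y$, and exponents $A$ and $q-1$: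
$$[w^q](x+\varepsilon w)^A(z+w)^{q-1}=\varepsilon^A[w^q](\varepsilon x+w)^A(z+w)^{q-1}=\varepsilon^A\binom A1(\varepsilon x-z)^{A-1}=\varepsilon A\,(x-\varepsilon z)^{A-1}.$$
In the first and last equalities we used $\varepsilon^2=1$: $x+\varepsilon w=\varepsilon(\varepsilon x+w)$ and $\varepsilon x-z=\varepsilon(x-\varepsilon z)$, so the total sign is $\varepsilon^{2A-1}=\varepsilon$. This is the claim for $j+1$, with sign $-\varepsilon=(-1)^{j+1}$, exponent $A-1$ and $c_{j+1}=\varepsilon Ac_j$, which is nonzero since $1\le A<p$. $\square$

**Odd cycles.** Setting $y=x$ in (5) closes the path. For even $\ell\ge2$ this is an odd cycle through $x$ with $\ell$ further vertices, and after eliminating those it contributes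
$$c\,2^r x^r,\qquad c\ne0,\quad\text{for any } 0\le r\le q-1-\ell. \tag{6}$$
A triangle is the case $\ell=2$; there $r$ may be anything up to $q-3$. In all cases the path or cycle has total multiplicity $(r+\ell)+\ell(q-1)=\ell q+r$.

## Graphs that meet the edge bound

**Step 1: $p\ge7$, $5\le n\le p-2$, excess $1$.** Here $\lceil n/(p-2)\rceil=1$.

For $n=5$ take two triangles sharing a vertex $x$, with $r_1=q-3$ and $r_2=3$. Both are at most $q-3$, since $q\ge6$. The total multiplicity is $2\cdot2q+q=5q$, and by (6)
$$N\equiv c_1c_2\,2^q\,[x^q]\,x^{q-3}x^3=c_1c_2\,2^q\ne0 .$$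
There are $6=n+1$ edges.

For $6\le n\le p-2$ (so $p\ge11$) take a triangle at $x$, a triangle at $y$, and a path joining $x$ and $y$ with $\ell=n-6$ inner vertices. There are $2+4+(n-6)=n$ vertices and $3+3+(n-5)=n+1$ edges. Take $r_1=r_2=q-3$ for the triangles and $r_3=6$ for the path. The condition $6\le q-1-(n-6)$ says $n\le q-1=p-2$. The total multiplicity is $2(2q+q-3)+(n-6)q+6=nq$. By (5) and (6), with some $c'\ne0$,
$$N\equiv c'\,[x^qy^q]\,x^{q-3}y^{q-3}(x\pm y)^6=\pm c'\binom63=\pm20c'\ne0,$$
as $p\ge11$ does not divide $20$.

**Step 2: $p=5$, $n=4,5,6$, excess $2$.** Here $q=4$, $p-2=3$ and $\lceil n/3\rceil=2$.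

For $n=4$, $K_4$ has $6$ edges and is Hartke by Proposition 5.

For $n=5$ take the fan with hub $h$ and path $v_1v_2v_3v_4$; it has $4+3=7$ edges. Let $m_{v_2v_3}=2$ and let all other multiplicities be $3$; the sum is $20=5q$. The vertex $v_1$ lies on $hv_1$ and $v_1v_2$ only, so by Lemma 4 with $a=b=3$ it contributes $\binom31(h-v_2)^2=3(h-v_2)^2$. Likewise $v_4$ contributes $3(h-v_3)^2$. What remains is
$$N\equiv 9\,[h^4v_2^4v_3^4]\,(h+v_2)^3(h-v_2)^2\,(h+v_3)^3(h-v_3)^2\,(v_2+v_3)^2 .$$
This is homogeneous of degree $12$, so we may set $h=1$. Let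
$$P(y)=(1+y)^3(1-y)^2=(1+y)(1-2y^2+y^4)=1+y-2y^2-2y^3+y^4+y^5 .$$
Then $N\equiv9\,[y^4z^4]P(y)P(z)(y^2+2yz+z^2)$. The terms $y^2$ and $z^2$ each give $([y^2]P)([y^4]P)=-2$, and $2yz$ gives $2([y^3]P)^2=8$. So $N\equiv9(-2-2+8)=36\equiv1\pmod5$.

For $n=6$ take $K_4$ minus an edge, with degree-$3$ vertices $x,y$, and a triangle sharing with it only the vertex $x$. There are $5+3=8$ edges. Let all multiplicities be $3$; the sum is $24=6q$. The triangle is the case $\ell=2$, $r=1$ of (6) (indeed $r+\ell=3=q-1$), so it contributes $2cx$ with $c\ne0$. The two degree-$2$ vertices of $K_4$ minus an edge contribute $3(x-y)^2$ each. Hence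
$$N\equiv18c\,[x^4y^4]\,x(x+y)^3(x-y)^4=18c\,[x^3y^4]\,(x^2-y^2)^3(x-y)=18c\cdot3=54c\not\equiv0\pmod5.$$
For the coefficient: $(x^2-y^2)^3$ has only even exponents, so $x^3y^4$ arises only as $x^2y^4\cdot x$, and $[x^2y^4](x^2-y^2)^3=3$.

**Step 3: $p=3$, $n=6$.** The octahedron has excess $12-6=6=\lceil6/1\rceil$.

All graphs in Steps 1–3 are connected and simple.

**Step 4: all larger $n$.** An ear with $\ell\in\{1,\dots,p-2\}$ new vertices has $\ell+1$ new edges. So by Lemma 3 it raises the order by $\ell$ and the excess by exactly $1$. The bound $\lceil n/(p-2)\rceil$ also grows by $1$ when $n$ grows by $p-2$, so we use ears of full length, and one shorter ear at the end.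

Start from the graph above of order $n_0=k_0(p-2)$ and excess $k_0$, where
$$(n_0,k_0)=(6,6)\text{ for }p=3,\qquad(6,2)\text{ for }p=5,\qquad(p-2,1)\text{ for }p\ge7 .$$
For $p\ge7$ this is a graph of Step 1, with $n_0=5$ if $p=7$ and $n_0\ge9$ if $p\ge11$. Given $n>n_0$, write $n=n_0+j(p-2)+i$ with $j\ge0$ and $1\le i\le p-2$. Add $j$ ears with $p-2$ new vertices and one ear with $i$ new vertices. The result is a connected simple Hartke graph of order $n$ and excess $k_0+j+1$. Since $n=(k_0+j)(p-2)+i$, this is $\lceil n/(p-2)\rceil$.

**Proof of Theorem B.** Proposition 6(a) excludes the orders $n\le5$ for $p=3$ and $n\le3$ for $p\ge5$; Theorem A provides graphs of all other orders. By (2), $e_p(n)\ge n+\lceil n/(p-2)\rceil$. Steps 1–4 attain this with connected graphs for all $n\ge6$ if $p=3$, all $n\ge4$ if $p=5$, and all $n\ge5$ if $p\ge7$. In the remaining case $n=4$, $p\ge7$, Proposition 6(b) and Proposition 5 give $e_p(4)=6$, attained by the connected graph $K_4$.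

For the last sentence of the theorem: a connected Hartke graph with $n$ vertices and $m$ edges has an admissible order and satisfies $e_p(n)\le m\le\binom n2$, by what was just shown and by simplicity. Conversely, if these conditions hold, take a connected Hartke graph of order $n$ with $e_p(n)$ edges and add missing edges one at a time until there are $m$. Adding an edge, with multiplicity $0$, preserves the Hartke property, and it preserves connectedness. $\square$
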